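\title{A congruence modulo $p^{3k}$ for rectangular binomial coefficients at inert primes}

\begin{abstract}
Let $\omega$ be an imaginary quadratic integer. The rectangular coefficient $\mathcal R_\omega(A,B;C,D)$ is the product of the numbers $n+m\omega$ over a $C\times D$ rectangle of integer points with upper corner $(A,B)$, divided by the same product over $1\le n\le C$, $1\le m\le D$. We prove that for every inert prime $p\ge5$ the values at $(p^kA,p^kB;p^kC,p^kD)$ and at $(p^{k-1}A,p^{k-1}B;p^{k-1}C,p^{k-1}D)$ are congruent modulo $p^{3k}$. We compute the next $p$-adic digit in terms of the Bernoulli number $B_{p-3}$, decide when the exponent $3k$ can be raised, obtain the exponent $4k-1$ for $\omega=\frac{1+\sqrt{-3}}2$, and show that for $p=3$ the exponent drops to $3k-1$. All of this follows from one formula modulo $p^{4k}$, obtained by pairing the points of a $p^k\times p^k$ box.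
\end{abstract}

\section{The question and the results}\label{sec:intro}

The binomial coefficient $\binom AC$ is a quotient of two products over intervals of the same length: the product of the integers in $(A-C,A]$ divided by the product of the integers in $(0,C]$. Replacing integers by points of a plane lattice and intervals by rectangles gives the object of this paper. Let $\omega$ be an imaginary quadratic algebraic integer,
\[
\omega^2-T\omega+N=0,\qquad T,N\in\mathbb Z,\qquad \Delta=T^2-4N<0,
\]
and let $\bar\omega=T-\omega$ be its conjugate. For integers $A,B$ and $C,D\ge1$ the \emph{rectangular coefficient} is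
\[
\mathcal R_\omega(A,B;C,D)=\frac{\displaystyle\prod_{n=0}^{C-1}\prod_{m=0}^{D-1}\bigl(A+B\omega-(n+m\omega)\bigr)}{\displaystyle\prod_{n=1}^{C}\prod_{m=1}^{D}(n+m\omega)}\in\mathbb Q(\omega).
\]
The numerator is the product of $n+m\omega$ over the integer points $(n,m)$ of the rectangle $(A-C,A]\times(B-D,B]$, and the denominator is the same product over $(0,C]\times(0,D]$; the denominator is nonzero because $\omega$ is irrational. For example, $\mathcal R_\omega(A,B;1,1)=(A+B\omega)/(1+\omega)$ and $\mathcal R_\omega(C,D;C,D)=1$.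

Unlike binomial coefficients, these numbers have denominators. For $\omega=i$,
\[
\mathcal R_i(2,1;1,1)=\frac{2+i}{1+i}=\frac{3-i}2,\qquad
\mathcal R_i(2,2;2,1)=\frac{(2+2i)(1+2i)}{(1+i)(2+i)}=\frac{8+6i}5 .
\]
The primes $2$ and $5$ are primes modulo which $X^2+1$ has a root. Call a prime $p$ \emph{inert} if $X^2-TX+N$ is irreducible modulo $p$. For odd $p$ the identity $4(X^2-TX+N)=(2X-T)^2-\Delta$ shows that this means $\left(\frac\Delta p\right)=-1$. For inert $p$ the ring
\[
\mathcal O=\mathbb Z_p[\omega]=\mathbb Z_p\oplus\mathbb Z_p\,\omega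
\]
is the ring of integers of the unramified quadratic extension $\mathbb Q_p(\omega)$ of $\mathbb Q_p$, and we shall see that every rectangular coefficient lies in $\mathcal O$ (Lemma~\ref{lem:integral}). So inert primes are primes at which one can ask for congruences. We write $X\equiv Y\pmod{p^j}$ for $X-Y\in p^j\mathcal O$.

Fix an inert prime $p$ and integers $A,B,C,D$, and scale all four by powers of $p$:
\[
R_k=\mathcal R_\omega(p^kA,p^kB;p^kC,p^kD)\qquad(k\ge0).
\]
The points of the two rectangles of $R_k$ whose coordinates are both divisible by $p$ are $p$ times the points of the rectangles of $R_{k-1}$. What remains, in the numerator and in the denominator alike, is $CD$ complete systems of units modulo $p^k$. Hence $R_k$ is $R_{k-1}$ times a unit congruent to $1$ modulo $p^k$, and it is natural to ask how much closer to $1$ this unit is. For binomial coefficients one gets the exponent $3k$ (Section~\ref{sec:models}). The following question comes from~\cite{Calderon}.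

\medskip
\noindent\textbf{Question.} \emph{Let $p>5$ be a prime with $p\nmid\Delta$ and $\left(\frac\Delta p\right)=-1$, and let $A\ge C\ge1$, $B\ge D\ge1$. Is $R_k\equiv R_{k-1}\pmod{p^{3k}}$ for every $k\ge1$, so that the sequence $(R_k)_{k\ge0}$ converges in $\mathcal O$?}
\medskip

The answer is yes, also for $p=5$ and without the inequalities on $A$ and $B$.

\begin{theorem}\label{thm:main}
Let $p\ge5$ be inert, $A,B\in\mathbb Z$ and $C,D\ge1$. Then $R_0\in\mathcal O$, $R_k\equiv R_{k-1}\pmod{p^{3k}}$ for every $k\ge1$, and $(R_k)_{k\ge0}$ converges in $\mathcal O$.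
\end{theorem}

The remaining results describe the first digit of $R_k-R_{k-1}$ that can be nonzero. Put
\[
\tau=A+B\omega,\qquad \kappa=C+D\omega,\qquad \eta=\omega+\omega^{-2},\qquad u=\frac{\bar\omega^3-\omega}{(\bar\omega-\omega)^3}.
\]
For odd inert $p$ both $\eta$ and $u$ lie in $\mathcal O$, since $\omega$ and $\bar\omega-\omega$ are units (Section~\ref{sec:boxes}). The Bernoulli numbers $B_n$ are defined by $t/(e^t-1)=\sum_n B_nt^n/n!$; the number $B_{p-3}$ is a $p$-adic integer for $p\ge5$.

\begin{theorem}\label{thm:digit}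
Let $p\ge5$ be inert, $A,B\in\mathbb Z$, $C,D\ge1$ and $k\ge1$. Then
\[
R_k\equiv R_{k-1}\Bigl(1-\frac{p^{3k}}3B_{p-3}\,CD\,(\tau-\kappa)\bigl(\eta+p^{k-1}u\,\tau\bigr)\Bigr)\pmod{p^{3k+1}}.
\]
\end{theorem}

\begin{corollary}\label{cor:sharp}
Fix an inert prime $p\ge5$ and $k\ge1$. The congruence $R_k\equiv R_{k-1}\pmod{p^{3k+1}}$ holds for all $A\ge C\ge1$, $B\ge D\ge1$ if and only if $p\mid B_{p-3}$, or $k\ge2$ and $T\equiv N\equiv1\pmod p$.
\end{corollary}

\begin{theorem}\label{thm:hex}
Let $\omega=\frac{1+\sqrt{-3}}2$, so that $T=N=1$, and let $p\ge5$ be a prime with $p\equiv2\pmod3$. Then for all $A,B\in\mathbb Z$, $C,D\ge1$ and $k\ge1$,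
\[
R_k\equiv R_{k-1}\Bigl(1-\frac{p^{4k-1}}9\,\omega^2B_{p-3}\,CD\,\tau(\tau-\kappa)\Bigr)\pmod{p^{4k}}.
\]
In particular $R_k\equiv R_{k-1}\pmod{p^{4k-1}}$. If $p\nmid B_{p-3}$, the exponent $4k-1$ is optimal for every $k$: there are $A\ge C\ge1$, $B\ge D\ge1$ with $R_k\not\equiv R_{k-1}\pmod{p^{4k}}$.
\end{theorem}

\begin{theorem}\label{thm:three}
Let $p=3$ be inert. Then $\eta$ is a unit of $\mathcal O$, and for all $A,B\in\mathbb Z$, $C,D\ge1$ and $k\ge1$,
\[
R_k\equiv R_{k-1}\bigl(1-3^{3k-1}CD\,(\tau-\kappa)\,\eta\bigr)\pmod{3^{3k}}.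
\]
Hence $R_k\equiv R_{k-1}\pmod{3^{3k-1}}$ always holds, while for every such $\omega$ and every $k$ the congruence modulo $3^{3k}$ fails for suitable $A\ge C\ge1$, $B\ge D\ge1$.
\end{theorem}

Thus, among odd inert primes, the congruence modulo $p^{3k}$ holds exactly for $p\ge5$. Since $B_2=\frac16$ and $B_4=-\frac1{30}$, the exponent $3k$ is optimal for every $k$ when $\omega=i$ and $p=7$, and the exponent $4k-1$ of Theorem~\ref{thm:hex} is optimal for every $k$ when $p=5$. The prime $2$ is not treated here. The hypothesis $\Delta<0$ fixes the setting; the proofs use only that $p$ is inert.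

All five statements come from one formula for $R_k$ modulo $p^{4k}$, valid for every odd inert prime (Proposition~\ref{prop:master}). Its correction term is $p^{2k}$ times a combination of two sums of inverse squares: a sum $S_2$ over a two-dimensional box and a sum $H_2$ over an interval. For $p\ge5$ the first is divisible by $p^{2k-1}$, so the box alone would suggest the exponent $4k-1$. The second comes from two edges of the box, is in general divisible only by $p^k$, and carries the coefficient $\eta$. This is why the general exponent is $3k$, and why it becomes $4k-1$ when $\eta=0$.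

\section{Two models}\label{sec:models}

\subsection*{Binomial coefficients}
Let $p\ge5$ be a prime, $q=p^k$ with $k\ge1$, and $A\ge C\ge1$. Cut the intervals $(q(A-C),qA]$ and $(0,qC]$ into $C$ blocks of length $q$ and set aside the multiples of $p$. This gives
\[
\binom{p^kA}{p^kC}=\binom{p^{k-1}A}{p^{k-1}C}\prod_{a=0}^{C-1}\frac{\phi(a+A-C)}{\phi(a)},\qquad \phi(\alpha)=\prod_{1\le n\le q,\ p\nmid n}(n+q\alpha).
\]
The reflection $n\mapsto q-n$ permutes the indices $n$ without fixed points, and
\[
(n+q\alpha)(q-n+q\alpha)=n(q-n)+q^2\alpha(\alpha+1).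
\]
The terms linear in $q$ have disappeared. Since $n(q-n)\equiv-n^2\pmod q$ and each pair contains two indices,
\[
\frac{\phi(\alpha)}{\phi(0)}=\prod_{\{n,q-n\}}\Bigl(1+\frac{q^2\alpha(\alpha+1)}{n(q-n)}\Bigr)\equiv1-\frac{q^2}2\alpha(\alpha+1)\sum_{1\le n\le q,\ p\nmid n}n^{-2}\pmod{q^3}.
\]
The last sum runs over all units modulo $q$ and is divisible by $q$ when $p\ge5$ (Lemma~\ref{lem:average} below). So $\phi(\alpha)\equiv\phi(0)\pmod{q^3}$, and the two binomial coefficients are congruent modulo $p^{3k}$. Two factors $q$ come from the reflection and one from summing over the unit group.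

In two dimensions the blocks are boxes $(0,q]^2$, and the reflection $(n,m)\mapsto(q-n,q-m)$ no longer preserves the set of points to be multiplied. In the interval $(0,q]$ the endpoint $q$ has no partner, but it is a multiple of $p$ and was set aside. In the box, a point $(q,m)$ with $p\nmid m$ is not set aside, and its mirror image $(0,q-m)$ lies outside the box. The remedy is to reflect each of the two edges $n=q$ and $m=q$ into itself.

\subsection*{The smallest box}
Take $\omega=i$, $p=3$, $k=1$ and $C=D=1$; the prime $3$ is inert because $-1$ is not a square modulo $3$. The numerator and the denominator of $R_1$ are products over $3\times3$ boxes. In each box exactly one point has both coordinates divisible by $3$, namely $3\tau$ and $3(1+i)$, and their quotient is $R_0$. With $\sigma=\tau-1-i$,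
\[
R_1=R_0\,\frac{F(\sigma)}{F(0)},\qquad F(\alpha)=\prod_{x\in U}(x+3\alpha),\qquad U=\{n+mi:1\le n,m\le3\}\setminus\{3+3i\}.
\]
Pair the eight points of $U$ as in Figure~\ref{fig:box}. Each pair $x,x'$ has a sum $x+x'=3\beta$ divisible by $3$:
\[
\begin{array}{cc|c|c|c}
x&x'&\beta&xx'&1/(xx')\bmod 3\\ \hline
1+i&2+2i&1+i&4i&-i\\
1+2i&2+i&1+i&5i&i\\
3+i&3+2i&(1+i)+1&7+9i&1\\
1+3i&2+3i&(1+i)+i&-7+9i&-1
\end{array}
\]

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]
\draw[->] (0,0)--(3.7,0) node[right]{$n$};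
\draw[->] (0,0)--(0,3.7) node[above]{$m$};
\draw[dashed] (0,3)--(3,3)--(3,0);
\draw[very thick] (1,1)--(2,2) (1,2)--(2,1) (3,1)--(3,2) (1,3)--(2,3);
\foreach \x/\y in {1/1,1/2,2/1,2/2,3/1,3/2,1/3,2/3} \fill (\x,\y) circle (2.5pt);
\draw[fill=white] (3,3) circle (2.5pt);
\foreach \t in {1,2,3} {\node[below] at (\t,0) {$\t$}; \node[left] at (0,\t) {$\t$};}
\end{tikzpicture}
\caption{The pairing of the points $(n,m)$ of the box $1\le n,m\le3$ for $p=3$. The corner $(3,3)$, whose coordinates are both divisible by $3$, is left out. Interior points are reflected in the center $(\frac32,\frac32)$; the edges $n=3$ and $m=3$ are reflected into themselves.}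
\label{fig:box}
\end{figure}

As before, $(x+3\alpha)(x'+3\alpha)=xx'+9\alpha(\alpha+\beta)$, so $F(\alpha)/F(0)\equiv1+9\alpha\sum(\alpha+\beta)/(xx')\pmod{81}$, the sum running over the four pairs. Now $\beta$ depends on the pair. Splitting off its common part $1+i$,
\[
\sum\frac{\alpha+\beta}{xx'}=(\alpha+1+i)\sum\frac1{xx'}+\frac1{7+9i}+\frac i{-7+9i}\equiv(\alpha+1+i)\cdot0+1-i\pmod3 .
\]
The sum over the whole box vanishes modulo $3$, as in the binomial case, but each edge leaves an extra term. We obtain $F(\alpha)/F(0)\equiv1+9\alpha(1-i)\pmod{27}$. For $A=2$, $B=1$ we have $\sigma=1$ and $R_0=(3-i)/2$, a unit, so $R_1-R_0\equiv9(1-i)R_0\not\equiv0\pmod{27}$. Since $\eta=i-1$ here, this is a case of Theorem~\ref{thm:three}. In general each edge contributes a multiple of $\sum n^{-2}$ over the units modulo $q$, which vanishes modulo $q$ for $p\ge5$ but not for $p=3$.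

\section{Inert primes and boxes}\label{sec:boxes}

Let $p$ be inert. Then $\mathcal O/p\mathcal O=\mathbb F_p[X]/(X^2-TX+N)$ is the field $\mathbb F_{p^2}$. Consequently every element of $\mathcal O\setminus p\mathcal O$ is a unit, and the function $v(x)=\max\{j:x\in p^j\mathcal O\}$ satisfies $v(xy)=v(x)+v(y)$. The ring $\mathcal O$ is complete for $v$. We use three more facts.
\begin{itemize}
\item Since $1,\omega$ is a basis of $\mathcal O$ over $\mathbb Z_p$, we have $n+m\omega\in p^j\mathcal O$ if and only if $p^j\mid n$ and $p^j\mid m$. In particular $\omega$ and $1+\omega$ are units, and every class modulo $p$ contains an element $A+B\omega$ with $1\le A,B\le p$.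
\item The Frobenius map $y\mapsto y^p$ of $\mathbb F_{p^2}$ permutes the two roots $\omega,\bar\omega$ of $X^2-TX+N$ and fixes only $\mathbb F_p$. Hence $\omega^p\equiv\bar\omega\pmod p$.
\item The element $\lambda=\bar\omega-\omega=T-2\omega$ satisfies $\lambda^2=\Delta$ and is a unit for odd $p$.
\end{itemize}

\begin{lemma}\label{lem:integral}
Let $p$ be inert, $A,B\in\mathbb Z$ and $C,D\ge1$. Then $\mathcal R_\omega(A,B;C,D)\in\mathcal O$.
\end{lemma}

\begin{proof}
If the numerator has a factor $0$, the coefficient is $0$. Otherwise $v(n+m\omega)$ is the number of $j\ge1$ with $p^j\mid n$ and $p^j\mid m$, and since $v$ is additive, the valuation of the product over a rectangle $I\times J$ is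
\[
\sum_{j\ge1}\#\{n\in I:p^j\mid n\}\cdot\#\{m\in J:p^j\mid m\}.
\]
Any $C$ consecutive integers contain at least $\lfloor C/p^j\rfloor$ multiples of $p^j$, and $(0,C]$ contains exactly that many; the same holds for $D$. So each term for the numerator is at least the corresponding term for the denominator.
\end{proof}

The additivity of $v$ is where inertness enters. For $\omega=i$ and $p=5$ it fails, since $(2+i)(2-i)=5$, and so does the lemma: $\mathcal R_i(2,2;2,1)=(8+6i)/5$.

From now on $k\ge1$, $q=p^k$ and $\sigma=\tau-\kappa$. The point $\sigma=(A-C)+(B-D)\omega$ is the translation that carries the denominator rectangle of $R_0$ to the numerator rectangle. Put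
\[
U=U(q)=\{n+m\omega:1\le n,m\le q,\ \text{not both divisible by }p\},\qquad F(\alpha)=\prod_{x\in U}(x+q\alpha)\quad(\alpha\in\mathcal O).
\]
The set $U$ is a system of representatives of $(\mathcal O/q\mathcal O)^\times$, and $F(\alpha)$ is a unit because each factor is congruent modulo $p$ to the unit $x$.

\begin{lemma}\label{lem:factor}
Let $p$ be inert and $G=\{a+b\omega:0\le a<C,\ 0\le b<D\}$. Then
\[
R_k=R_{k-1}\prod_{\gamma\in G}\frac{F(\gamma+\sigma)}{F(\gamma)} .
\]
\end{lemma}

\begin{proof}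
Identify $(n,m)$ with $n+m\omega$. The numerator rectangle $(q(A-C),qA]\times(q(B-D),qB]$ of $R_k$ is the disjoint union of the boxes $q(\gamma+\sigma)+(0,q]^2$, $\gamma\in G$, and the denominator rectangle $(0,qC]\times(0,qD]$ is the disjoint union of the boxes $q\gamma+(0,q]^2$. The points outside $p\mathcal O$ contribute $\prod_\gamma F(\gamma+\sigma)$ and $\prod_\gamma F(\gamma)$. The points in $p\mathcal O$ are the points $p(n',m')$ with $(n',m')$ in the numerator, respectively denominator, rectangle of $R_{k-1}$. Each of these rectangles has $CDq^2/p^2$ points, so the powers of $p$ cancel in the quotient.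
\end{proof}

The problem is now to see how $F(\alpha)$ depends on $\alpha$. The answer will involve the power sums
\[
S_j=S_j(q)=\sum_{x\in U}x^{-j},\qquad H_j=H_j(q)=\sum_{1\le n\le q,\ p\nmid n}n^{-j},
\]
which modulo $q$ are sums over the groups $(\mathcal O/q\mathcal O)^\times$ and $(\mathbb Z/q\mathbb Z)^\times$.

\begin{lemma}\label{lem:average}
If $(p^2-1)\nmid j$, then $S_j\in q\mathcal O$. If $(p-1)\nmid j$, then $H_j\in q\mathbb Z_p$.
\end{lemma}

\begin{proof}
Let $g\in\mathcal O$ reduce to a generator of the cyclic group $\mathbb F_{p^2}^\times$. Multiplication by $g$ permutes $(\mathcal O/q\mathcal O)^\times$, so $g^{-j}S_j\equiv S_j\pmod q$. If $(p^2-1)\nmid j$, then $g^{-j}-1$ is nonzero modulo $p$, hence a unit, and $S_j\in q\mathcal O$. For $H_j$, take for $g$ an integer that generates $\mathbb F_p^\times$ and argue in $\mathbb Z/q\mathbb Z$.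
\end{proof}

For odd $p$ the lemma gives $S_2,S_3,S_4\in q\mathcal O$, because $p^2-1\ge8$, and $H_3\in q\mathbb Z_p$, because $p-1$ is even. It gives $H_2\in q\mathbb Z_p$ only for $p\ge5$.

\section{The reflection and the formula modulo $q^4$}\label{sec:reflection}

Let $p$ be odd and inert. On $\{1,\dots,q\}$ put $n'=q-n$ for $n<q$ and $q'=q$, and for $x=n+m\omega\in U$ put $x'=n'+m'\omega$. Since $p\mid n$ if and only if $p\mid n'$, the map $x\mapsto x'$ is an involution of $U$. The corner $q+q\omega$ is not in $U$, and $n+n'$ equals $q$ for $n<q$ and $2q$ for $n=q$. Therefore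
\[
x+x'=q\beta(x),\qquad
\beta(n+m\omega)=\begin{cases}1+\omega,& n<q,\ m<q,\\ 2+\omega,& n=q,\\ 1+2\omega,& m=q,\end{cases}
\]
and $\beta(x')=\beta(x)$. There is no fixed point: $x=x'$ would give $2x\in p\mathcal O$, which is impossible for a unit $x$ and odd $p$. The edge $n=q$ of $U$ consists of the points $q+m\omega$ with $p\nmid m$, and the edge $m=q$ consists of the points $n+q\omega$ with $p\nmid n$.

\begin{proposition}\label{prop:F}
Let $p$ be odd and inert. For every $\alpha\in\mathcal O$,
\[
\frac{F(\alpha)}{F(0)}\equiv1+h(\alpha)\pmod{q^4},\qquad h(\alpha)=-\frac{q^2}2\bigl[\alpha(\alpha+1+\omega)S_2+\alpha\,\eta H_2\bigr].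
\]
\end{proposition}

\begin{proof}
For each pair, $(x+q\alpha)(x'+q\alpha)=xx'+q^2\alpha(\alpha+\beta(x))$. In the product over all pairs, a product of two or more of the correction terms lies in $q^4\mathcal O$, and a sum over pairs is half the sum over $U$. Hence
\[
\frac{F(\alpha)}{F(0)}=\prod_{\{x,x'\}}\Bigl(1+\frac{q^2\alpha(\alpha+\beta(x))}{xx'}\Bigr)\equiv1+\frac{q^2\alpha}2\sum_{x\in U}\frac{\alpha+\beta(x)}{xx'}\pmod{q^4},
\]
and the last sum is needed modulo $q^2$. From $x'=-x(1-q\beta(x)/x)$ we get $1/(xx')\equiv-x^{-2}-q\beta(x)x^{-3}\pmod{q^2}$, so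
\begin{equation}\label{eq:twosums}
\sum_{x\in U}\frac{\alpha+\beta(x)}{xx'}\equiv-\sum_{x\in U}(\alpha+\beta(x))x^{-2}-q\sum_{x\in U}(\alpha+\beta(x))\beta(x)x^{-3}\pmod{q^2}.
\end{equation}

In the first sum on the right, $\beta$ exceeds $1+\omega$ by $1$ on the edge $n=q$ and by $\omega$ on the edge $m=q$:
\[
\sum_{x\in U}(\alpha+\beta(x))x^{-2}=(\alpha+1+\omega)S_2+\sum_{p\nmid m}(q+m\omega)^{-2}+\omega\sum_{p\nmid n}(n+q\omega)^{-2},
\]
with $1\le m,n\le q$. Using $(y+qz)^{-2}\equiv y^{-2}-2qzy^{-3}\pmod{q^2}$ for a unit $y$, the two edge sums are congruent to $\omega^{-2}H_2-2q\omega^{-3}H_3$ and $H_2-2q\omega H_3$. Since $H_3\in q\mathbb Z_p$, the first sum is $(\alpha+1+\omega)S_2+(\omega^{-2}+\omega)H_2$ modulo $q^2$.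

In the second sum, let $c_0,c_1,c_2\in\mathcal O$ be the values of $(\alpha+\beta)\beta$ at $\beta=1+\omega,\ 2+\omega,\ 1+2\omega$. The sum equals
\[
c_0S_3+(c_1-c_0)\sum_{p\nmid m}(q+m\omega)^{-3}+(c_2-c_0)\sum_{p\nmid n}(n+q\omega)^{-3}\equiv c_0S_3+(c_1-c_0)\omega^{-3}H_3+(c_2-c_0)H_3
\]
modulo $q$, and this is $0$ modulo $q$ by Lemma~\ref{lem:average}. So the second term of \eqref{eq:twosums} vanishes modulo $q^2$.
\end{proof}

The constant $\eta=\omega^{-2}+\omega$ records the two edges: points close to $m\omega$ with excess weight $1$, and points close to $n$ with excess weight $\omega$. It remains to add up the contributions of the $CD$ boxes.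

\begin{proposition}\label{prop:master}
Let $p$ be odd and inert, $A,B\in\mathbb Z$, $C,D\ge1$, $k\ge1$ and $q=p^k$. Then
\begin{equation}\label{eq:master}
R_k\equiv R_{k-1}\Bigl(1-\frac{q^2}2\,CD\,(\tau-\kappa)\bigl[\tau S_2(q)+\eta H_2(q)\bigr]\Bigr)\pmod{q^4}.
\end{equation}
\end{proposition}

\begin{proof}
Since $h(\alpha)\in q^2\mathcal O$, a product of two values of $h$ lies in $q^4\mathcal O$, and $(1+h(\alpha))^{-1}\equiv1-h(\alpha)\pmod{q^4}$. Proposition~\ref{prop:F} gives
\[
\prod_{\gamma\in G}\frac{F(\gamma+\sigma)}{F(\gamma)}\equiv1+\sum_{\gamma\in G}\bigl(h(\gamma+\sigma)-h(\gamma)\bigr)\pmod{q^4}.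
\]
For the linear part of $h$, $\sum_\gamma\bigl((\gamma+\sigma)-\gamma\bigr)=CD\sigma$. For the quadratic part,
\[
(\gamma+\sigma)(\gamma+\sigma+1+\omega)-\gamma(\gamma+1+\omega)=\sigma(2\gamma+\sigma+1+\omega),
\]
and $\sum_\gamma2\gamma=DC(C-1)+CD(D-1)\omega=CD(\kappa-1-\omega)$, so these differences add up to $CD\sigma(\kappa+\sigma)=CD\sigma\tau$. Now multiply by $R_{k-1}$, which lies in $\mathcal O$ by Lemma~\ref{lem:integral}, and apply Lemma~\ref{lem:factor}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]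
All $R_j$ lie in $\mathcal O$ by Lemma~\ref{lem:integral}. For $p\ge5$ neither $p^2-1$ nor $p-1$ divides $2$, so $S_2(q),H_2(q)\in q\mathcal O$ by Lemma~\ref{lem:average}, and \eqref{eq:master} gives $R_k\equiv R_{k-1}\pmod{q^3}$. Thus $(R_k)$ is a Cauchy sequence in the complete ring $\mathcal O$.
\end{proof}

Beyond the oddness of $p$, the hypothesis $p\ge5$ was used only for $H_2\in q\mathbb Z_p$. To show that congruences fail we need parameters for which the factors outside the bracket in \eqref{eq:master} are units; the choice $C=D=1$ provides them.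

\begin{lemma}\label{lem:test}
Let $p$ be odd and inert, $C=D=1$, and $\tau\not\equiv0$, $\tau\not\equiv1+\omega\pmod p$. Then $\tau$, $\tau-\kappa$ and all $R_j$ $(j\ge0)$ are units. Such $\tau$ fill $p^2-2$ classes modulo $p$, each of which has a representative with $A,B\ge1$.
\end{lemma}

\begin{proof}
Here $\kappa=1+\omega$ and $R_0=\tau/(1+\omega)$, so $\tau$, $\tau-\kappa$ and $R_0$ are units. By \eqref{eq:master}, $R_j\equiv R_{j-1}\pmod{p^{2j}}$ for $j\ge1$, so $R_j\equiv R_0\pmod p$. The classes of $0$ and $1+\omega$ are distinct, and representatives with $1\le A,B\le p$ exist by Section~\ref{sec:boxes}.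
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:three}]
Let $p=3$. Then $S_2\in q\mathcal O$ because $8\nmid2$, and $H_2$ has to be computed modulo $q$. Inversion permutes the units modulo $q$, so
\[
H_2\equiv\sum_{1\le n\le q,\ 3\nmid n}n^2=\frac{q(q+1)(2q+1)}6-9\cdot\frac{\frac q3\left(\frac q3+1\right)\left(\frac{2q}3+1\right)}6\pmod q.
\]
The subtracted term equals $\frac q2(\frac q3+1)(\frac{2q}3+1)\in q\mathbb Z_3$. The first term is $\frac q3\cdot\frac{(q+1)(2q+1)}2$, and the second factor is $\equiv\frac12\equiv2\pmod3$. Hence $H_2\equiv\frac{2q}3\pmod q$ and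
\[
\frac{q^2}2\bigl[\tau S_2+\eta H_2\bigr]\equiv\frac{q^3}3\eta=3^{3k-1}\eta\pmod{q^3}.
\]
Inserting this in \eqref{eq:master} gives the stated formula, and with $R_{k-1}\in\mathcal O$ the congruence modulo $3^{3k-1}$. Next, $\eta=\omega^{-2}(\omega^3+1)$ and $\omega^3+1\equiv(\omega+1)^3\pmod3$, so $\eta$ is a unit. For $A,B,C,D$ as in Lemma~\ref{lem:test} with $A,B\ge1$, the formula gives $v(R_k-R_{k-1})=3k-1$.
\end{proof}

\section{The sums $H_2$ and $S_2$ one digit further}\label{sec:sums}

Throughout this section $p\ge5$ is inert and $b=B_{p-3}$. Lemma~\ref{lem:average} sees $H_2$ and $S_2$ only modulo $q$. Finer information depends on the particular representatives $1\le n,m\le q$, so it cannot come from the group structure alone.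

\begin{proposition}\label{prop:sums}
For every $k\ge1$,
\[
H_2(p^k)\equiv\tfrac23\,p^k\,b\pmod{p^{k+1}},\qquad S_2(p^k)\equiv\tfrac23\,p^{2k-1}\,b\,u\pmod{p^{2k}}.
\]
\end{proposition}

We first reduce to $k=1$. An interval of length $pq$ consists of $p$ translates of an interval of length $q$, and a box of side $pq$ consists of $p^2$ translates of a box of side $q$; this is why $S_2$ gains two powers of $p$ at each step and $H_2$ only one.

\begin{lemma}\label{lem:descent}
For $q=p^k$, $k\ge1$, we have $H_2(pq)\equiv pH_2(q)\pmod{p^2q}$ and $S_2(pq)\equiv p^2S_2(q)\pmod{p^2q^2}$.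
\end{lemma}

\begin{proof}
We use the expansion $(y+qz)^{-2}=\sum_{j\ge0}(-1)^j(j+1)q^jz^jy^{-j-2}$, which converges in $\mathcal O$ for a unit $y$ and $z\in\mathcal O$.

Each $n\le pq$ prime to $p$ is uniquely $n_0+qa$ with $1\le n_0\le q$, $p\nmid n_0$ and $0\le a<p$. Hence
\[
H_2(pq)\equiv pH_2(q)-2q\,\frac{p(p-1)}2H_3(q)+3q^2\,\frac{(p-1)p(2p-1)}6H_4(q)\pmod{q^3}.
\]
The second term lies in $pq^2\mathbb Z_p$ because $H_3(q)\in q\mathbb Z_p$, and the third lies in $pq^2\mathbb Z_p$ because $p\ge5$. Both $pq^2$ and $q^3$ are divisible by $p^2q$.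

Each element of $U(pq)$ is uniquely $x+q\gamma$ with $x\in U(q)$ and $\gamma\in\Gamma=\{a+c\,\omega:0\le a,c<p\}$. Hence
\[
S_2(pq)=\sum_{j\ge0}(-1)^j(j+1)\,q^j\,P_j\,S_{j+2}(q),\qquad P_j=\sum_{\gamma\in\Gamma}\gamma^j,\quad P_0=p^2.
\]
Here $P_1=\frac{p^2(p-1)}2(1+\omega)\in p^2\mathcal O$. For $j=2,3$, the number $P_j$ is congruent modulo $p$ to the sum of $y^j$ over $y\in\mathbb F_{p^2}^\times$, which is $0$ by the argument of Lemma~\ref{lem:average}. Also $S_3(q),S_4(q)\in q\mathcal O$. So the terms $j=1,2,3$ lie in $q\cdot p^2\cdot q\,\mathcal O$, $q^2\cdot p\cdot q\,\mathcal O$ and $q^3\cdot p\,\mathcal O$, and the terms $j\ge4$ lie in $q^4\mathcal O$. All of these are contained in $p^2q^2\mathcal O$.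
\end{proof}

By induction on $k$, Lemma~\ref{lem:descent} reduces Proposition~\ref{prop:sums} to the values of $H_2(p)$ and $S_2(p)$ modulo $p^2$. These are expressed through power sums of $1,\dots,p-1$, for which we recall four standard facts. Note that $B_0=1$, $B_1=-\frac12$, and $B_n=0$ for odd $n\ge3$.
\begin{itemize}
\item[(B1)] \emph{Power sums.} For $i\ge1$, $\ s_i:=\sum_{n=1}^{p-1}n^i=\sum_{r=0}^i\binom irB_{i-r}\dfrac{p^{r+1}}{r+1}$.
\item[(B2)] \emph{Von Staudt--Clausen theorem.} For even $n\ge2$ the denominator of $B_n$ is the product of the primes $\ell$ with $(\ell-1)\mid n$. So $v(B_n)\ge-1$ for all $n$, and $B_n\in\mathbb Z_p$ for $0\le n\le p-2$.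
\item[(B3)] \emph{Kummer's congruence.} If $m,n\ge2$ are even, $m\equiv n\pmod{p-1}$ and $(p-1)\nmid n$, then $B_m/m\equiv B_n/n\pmod p$.
\item[(B4)] \emph{Newton's identities.} If $\epsilon_i$ is the $i$th elementary symmetric function of $1,\dots,p-1$, with $\epsilon_0=1$, then $i\epsilon_i=\sum_{j=1}^i(-1)^{j-1}\epsilon_{i-j}s_j$ for $1\le i\le p-1$.
\end{itemize}

\begin{lemma}\label{lem:bernoulli}
For $1\le n\le p-1$ write $n^{p-1}=1+p\varphi_n$ with $\varphi_n\in\mathbb Z$. Then:
\begin{itemize}
\item[(i)] $H_2(p)\equiv\frac23pb\pmod{p^2}$;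
\item[(ii)] $\sum_{n=1}^{p-1}\varphi_nn^{-2}\equiv\frac b3\pmod p$;
\item[(iii)] the coefficient of $X^3$ in $\prod_{n=1}^p(X+n)$ is congruent to $\frac{pb}3$ modulo $p^2$.
\end{itemize}
\end{lemma}

\begin{proof}
For $1\le i\le p-2$, each term of (B1) with $r\ge1$ has $B_{i-r}\in\mathbb Z_p$ and $r+1\le p-1$, so it lies in $p^2\mathbb Z_p$. Thus
\begin{equation}\label{eq:si}
s_i\equiv pB_i\pmod{p^2}\qquad(1\le i\le p-2).
\end{equation}
The same congruence holds for $i=2p-4$. Indeed, the term $r=1$ vanishes because $2p-5$ is odd and at least $5$. The term $r=2$ has valuation at least $3-1=2$. For $r\ge3$ we have $r+1\le2p-3<p^2$, so $v(r+1)\le1$ and the valuation is at least $(r+1)-1-1\ge2$. By (B3) with $2p-4=(p-3)+(p-1)$, we have $B_{2p-4}\equiv\frac{2p-4}{p-3}\,b\equiv\frac43b\pmod p$, so $s_{2p-4}\equiv\frac43pb\pmod{p^2}$.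

(i) To turn $n^{-2}$ into positive powers modulo $p^2$, write
\[
n^{-2}=n^{p-3}(1+p\varphi_n)^{-1}\equiv n^{p-3}(1-p\varphi_n)=n^{p-3}(2-n^{p-1})=2n^{p-3}-n^{2p-4}.
\]
Summing, $H_2(p)\equiv2pb-\frac43pb=\frac23pb\pmod{p^2}$.

(ii) From $n^{p-3}=n^{-2}+p\varphi_nn^{-2}$ we get $\sum\varphi_nn^{-2}=\frac1p\bigl(s_{p-3}-H_2(p)\bigr)\equiv b-\frac23b\pmod p$.

(iii) By \eqref{eq:si}, $p\mid s_j$ for $1\le j\le p-2$. Then (B4) gives $p\mid\epsilon_i$ for $1\le i\le p-2$, so the terms with $j<i$ in (B4) are divisible by $p^2$, and $i\epsilon_i\equiv(-1)^{i-1}s_i\pmod{p^2}$. Since $\prod_{n=1}^{p-1}(X+n)=\sum_i\epsilon_iX^{p-1-i}$, the coefficient of $X^3$ in $(X+p)\prod_{n=1}^{p-1}(X+n)$ is $\epsilon_{p-3}+p\,\epsilon_{p-4}$. As $1\le p-4$ and $p-3$ is even, it is congruent to $\epsilon_{p-3}\equiv-\frac{pb}{p-3}\equiv\frac{pb}3\pmod{p^2}$.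
\end{proof}

For $S_2(p)$ we sum row by row. In a row $m$ with $p\nmid m$, the index $n$ runs through all of $1,\dots,p$, and $\sum_n(X+n)^{-2}$ is minus the derivative of $f'/f$ for $f=\prod_{n=1}^p(X+n)$. This polynomial is $X^p-X$ up to an error $pg$. We do not need all of $g$: the sum over the rows annihilates every coefficient of $g$ except one, the one in Lemma~\ref{lem:bernoulli}(iii).

\begin{lemma}\label{lem:S2p}
$S_2(p)\equiv\frac23\,p\,b\,u\pmod{p^2}$.
\end{lemma}

\begin{proof}
\emph{The row $m=p$.} It consists of the points $n+p\omega$, $1\le n\le p-1$, and contributes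
\begin{equation}\label{eq:toprow}
\sum_{n=1}^{p-1}(n+p\omega)^{-2}\equiv H_2(p)-2p\omega H_3(p)\equiv\frac{2pb}3\pmod{p^2}.
\end{equation}

\emph{A row $1\le m\le p-1$.} Let $f(X)=\prod_{n=1}^p(X+n)$ and $L(X)=X^p-X$. Both are monic of degree $p$, and modulo $p$ both have every element of $\mathbb F_p$ as a simple root. So $f=L+pg$ with $g=\sum_{a=0}^{p-1}g_aX^a\in\mathbb Z[X]$. The polynomial $L$ has no term $X^3$, so $g_3\equiv\frac b3\pmod p$ by Lemma~\ref{lem:bernoulli}(iii). At $X=m\omega$ we have $L\equiv m\bar\omega-m\omega=m\lambda\pmod p$, a unit. From $f'=-1+p(X^{p-1}+g')$ and $f''=p(p-1)X^{p-2}+pg''$ we get, at $X=m\omega$ and modulo $p^2$,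
\[
f'^2\equiv1-2p(X^{p-1}+g'),\qquad \frac1{f^2}\equiv\frac1{L^2}\Bigl(1-\frac{2pg}L\Bigr),\qquad \frac{f''}f\equiv\frac{p(g''-X^{p-2})}L .
\]
Since $f'/f=\sum_n(X+n)^{-1}$, the row sum is
\begin{equation}\label{eq:row}
\sum_{n=1}^p\frac1{(X+n)^2}=\frac{f'^2}{f^2}-\frac{f''}f\equiv\frac1{L^2}-p\Bigl[\frac{2X^{p-1}}{L^2}-\frac{X^{p-2}}L\Bigr]-p\Bigl[\frac{g''}L+\frac{2g'}{L^2}+\frac{2g}{L^3}\Bigr]\pmod{p^2}.
\end{equation}
We sum the three parts of \eqref{eq:row} over $X=m\omega$, $1\le m\le p-1$. The brackets are needed only modulo $p$, where $L$ may be replaced by $m\lambda$. Recall that $\sum_{m=1}^{p-1}m^j$ is $\equiv-1$ if $(p-1)\mid j$ and $\equiv0$ otherwise.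

\emph{The first bracket.} Modulo $p$ it equals $\bigl(2\omega^{p-1}\lambda^{-2}-\omega^{p-2}\lambda^{-1}\bigr)m^{p-3}$, which sums to $0$ because $0<p-3<p-1$.

\emph{The second bracket.} The monomial $g_aX^a$ contributes
\[
g_a\Bigl(\frac{a(a-1)\omega^{a-2}}\lambda+\frac{2a\,\omega^{a-1}}{\lambda^2}+\frac{2\omega^a}{\lambda^3}\Bigr)m^{a-3}.
\]
The exponent satisfies $-3\le a-3\le p-4$, and since $p-1\ge4$ the only multiple of $p-1$ in this range is $0$. So only $a=3$ survives, with $\sum_mm^0\equiv-1$. Together with the factor $-p$, the contribution to $S_2(p)$ is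
\begin{equation}\label{eq:gpart}
\frac{pb}3\Bigl(\frac{6\omega}\lambda+\frac{6\omega^2}{\lambda^2}+\frac{2\omega^3}{\lambda^3}\Bigr)=\frac{2pb}3\Bigl(\frac{3\omega}\lambda+\frac{3\omega^2}{\lambda^2}+\frac{\omega^3}{\lambda^3}\Bigr).
\end{equation}

\emph{The term $L^{-2}$.} This is needed modulo $p^2$, so $m^p\equiv m$ is not precise enough. Put $\lambda_0=\omega^p-\omega\equiv\lambda\pmod p$. From $m^p=m+pm\varphi_m$ we get $L(m\omega)=m\lambda_0+pm\varphi_m\omega^p$, hence $L(m\omega)^{-2}\equiv m^{-2}\lambda_0^{-2}-2p\,\varphi_mm^{-2}\,\bar\omega\lambda^{-3}\pmod{p^2}$. By Lemma~\ref{lem:bernoulli}(i) and (ii); in the first term the factor $p$ in $H_2(p)$ allows $\lambda_0$ to be replaced by $\lambda$: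
\begin{equation}\label{eq:Lpart}
\sum_{m=1}^{p-1}L(m\omega)^{-2}\equiv\frac{2pb}3\cdot\frac1{\lambda^2}-\frac{2pb}3\cdot\frac{\bar\omega}{\lambda^3}=\frac{2pb}3\cdot\frac{\lambda-\bar\omega}{\lambda^3}=-\frac{2pb}3\cdot\frac\omega{\lambda^3}\pmod{p^2}.
\end{equation}

\emph{Total.} The contributions \eqref{eq:toprow} and \eqref{eq:gpart} combine to $\frac{2pb}3(1+\omega/\lambda)^3$, and $1+\omega/\lambda=\bar\omega/\lambda$. Adding \eqref{eq:Lpart},
\[
S_2(p)\equiv\frac{2pb}3\cdot\frac{\bar\omega^3-\omega}{\lambda^3}=\frac{2pb}3\,u\pmod{p^2}.\qedhere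
\]
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:sums}]
The case $k=1$ is Lemma~\ref{lem:bernoulli}(i) and Lemma~\ref{lem:S2p}. If both congruences hold for $k$, multiply them by $p$ and by $p^2$; they then hold modulo $p^{k+2}$ and $p^{2k+2}$, which are the moduli $p^2q$ and $p^2q^2$ of Lemma~\ref{lem:descent}. This gives the congruences for $k+1$.
\end{proof}

\section{The next digit and the optimal exponents}\label{sec:digit}

Let $p\ge5$ be inert, $q=p^k$ and $b=B_{p-3}$. Multiplying Proposition~\ref{prop:sums} by $q^2/2$ gives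
\begin{equation}\label{eq:leading}
\frac{q^2}2S_2(q)\equiv\frac{p^{4k-1}}3\,bu\pmod{p^{4k}},\qquad \frac{q^2}2H_2(q)\equiv\frac{p^{3k}}3\,b\pmod{p^{3k+1}}.
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:digit}]
Since $4k\ge3k+1$, both \eqref{eq:master} and \eqref{eq:leading} hold modulo $p^{3k+1}$. There $\frac{q^2}2[\tau S_2+\eta H_2]\equiv\frac{p^{3k}}3b\,(\eta+p^{k-1}u\tau)$, and $R_{k-1}\in\mathcal O$.
\end{proof}

For $k\ge2$ the digit at $p^{3k}$ comes from the edges alone, so it depends on whether $\eta$ vanishes modulo $p$. For $k=1$ the exponents $3k$ and $4k-1$ coincide, the box term also contributes, and the point is that $\eta$ and $u$ cannot both vanish.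

\begin{proof}[Proof of Corollary~\ref{cor:sharp}]
We have $\eta=\omega^{-2}(\omega+1)(\omega^2-\omega+1)$ with $\omega$ and $\omega+1$ units, and $\omega^2-\omega+1=(T-1)\omega+(1-N)$. Hence
\begin{equation}\label{eq:eta}
\eta\equiv0\pmod p\iff T\equiv N\equiv1\pmod p.
\end{equation}

If $p\mid b$, or if $k\ge2$ and $T\equiv N\equiv1$, then $b\,(\eta+p^{k-1}u\tau)\in p\mathcal O$, and Theorem~\ref{thm:digit} gives $R_k\equiv R_{k-1}\pmod{p^{3k+1}}$.

Conversely, assume that $p\nmid b$ and that $k=1$ or $(T,N)\not\equiv(1,1)\pmod p$. Take $C=D=1$ and $\tau$ as in Lemma~\ref{lem:test} with $A,B\ge1$. By Theorem~\ref{thm:digit}, $v(R_k-R_{k-1})=3k$ as soon as $\eta+p^{k-1}u\tau$ is a unit.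

If $k\ge2$, then $(T,N)\not\equiv(1,1)$, so $\eta+p^{k-1}u\tau\equiv\eta$ is a unit by \eqref{eq:eta}, for every admissible $\tau$.

If $k=1$, consider the affine function $y\mapsto\eta+uy$ on $\mathbb F_{p^2}$. It is not identically zero. Otherwise $\eta\equiv0$ gives $\omega^3\equiv-1$; conjugation $\omega\mapsto\bar\omega$ is an automorphism of $\mathcal O$ that preserves $p\mathcal O$, so $\bar\omega^3\equiv-1$; and $u\equiv0$ gives $\omega\equiv\bar\omega^3\equiv-1$, although $1+\omega$ is a unit. A nonzero affine function on a field has at most one zero, so at least $p^2-3>0$ of the classes in Lemma~\ref{lem:test} make $\eta+u\tau$ a unit.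
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:hex}]
For $p\ge5$, a root of $X^2-X+1$ in $\mathbb F_p$ is an element of order $6$ in $\mathbb F_p^\times$, which exists only if $p\equiv1\pmod3$. So $p\equiv2\pmod3$ is inert. From $\omega^3=-1$ we get $\eta=\omega^{-2}(\omega^3+1)=0$ exactly, so the edge term disappears from \eqref{eq:master} and the full modulus $p^{4k}$ can be used. To evaluate $u$, note that $\bar\omega^3=-1$, $\lambda=1-2\omega$ and $\lambda^3=\Delta\lambda=-3\lambda$. Therefore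
\[
u=\frac{-1-\omega}{-3(1-2\omega)}=\frac{1+\omega}{3(1-2\omega)}=\frac{\omega^2}3,
\]
because $\omega^2(1-2\omega)=\omega^2+2=\omega+1$. By \eqref{eq:leading}, $\frac{q^2}2S_2(q)\equiv\frac{p^{4k-1}}9\omega^2b\pmod{p^{4k}}$, and \eqref{eq:master} gives the formula. The congruence modulo $p^{4k-1}$ follows since $R_{k-1}\in\mathcal O$ and $b\in\mathbb Z_p$. If $p\nmid b$, take $C=D=1$ and $\tau$ as in Lemma~\ref{lem:test} with $A,B\ge1$. Then $R_{k-1}$, $\tau$, $\tau-\kappa$, $\omega$ and $b/9$ are units, so $v(R_k-R_{k-1})=4k-1$.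
\end{proof}

\begin{thebibliography}{1}

\bibitem{Calderon}
Kevin Calderon, \emph{Ljunggren--Jacobsthal and Bailey-Type Congruences for Rectangular Gaussian Binomial Coefficients}, arXiv:2608.00347 (2026).

\end{thebibliography}
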